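\title{Two-token graphs with smaller chromatic number:\\ a counterexample on 34 vertices}

\begin{abstract}
The $2$-token graph $F_2(G)$ of a graph $G$ has the $2$-subsets of $V(G)$ as vertices, two of them adjacent when their symmetric difference is an edge of $G$. Its chromatic number is $\chi(G)$ or $\chi(G)-1$, and the smaller value occurs for complete graphs of even order. We disprove the conjecture that these are the only such graphs: an explicit non-complete graph $G_0$ on $34$ vertices has $\chi(G_0)=18$ and $\chi(F_2(G_0))=17$. Two join constructions give counterexamples of every even chromatic number at least $36$. The conjecture does hold for graphs with $\chi(G)\le 3$ and for graphs with at most $\chi(G)+2$ vertices.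
\end{abstract}

\section{Introduction}

All graphs are finite and simple, and $\chi(G)$ is the least number of colors in a proper vertex coloring of $G$. The \emph{$2$-token graph} $F_2(G)$ of a graph $G$ has as vertices the $2$-subsets of $V(G)$; two of them are adjacent if their symmetric difference is a pair of adjacent vertices of $G$. Thus a vertex of $F_2(G)$ is a position of two indistinguishable tokens on distinct vertices of $G$, and an edge is a move of one token along an edge of $G$ to a free vertex.

How many colors does $F_2(G)$ need? Adding the colors under the two tokens gives a coloring of $F_2(G)$, and holding one token fixed exhibits a vertex-deleted subgraph of $G$ inside $F_2(G)$. These two observations leave only two possible values. Call $G$ \emph{vertex-critical} if $\chi(G-v)<\chi(G)$ for every vertex $v$.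

\begin{theorem}\label{thm:bounds}
For every graph $G$ of order at least $2$,
\[
\chi(G)-1\le \chi(F_2(G))\le \chi(G).
\]
If $\chi(F_2(G))<\chi(G)$, then $G$ is vertex-critical.
\end{theorem}

Both values occur among complete graphs. The graph $F_2(K_n)$ is the line graph of $K_n$, so coloring it means properly coloring the edges of $K_n$; this takes $n-1$ colors for even $n$ and $n$ colors for odd $n\ge3$ (Proposition~\ref{prop:complete}). One is led to ask which graphs attain the smaller value. The following answer is conjectured in~\cite{tokendigraphs}.

\begin{quote}
\textbf{Conjecture.} Let $G$ be a graph of order $n\ge3$. Then $\chi(F_2(G))<\chi(G)$ if and only if $G=K_n$ with $n$ even.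
\end{quote}

The guess is reasonable. A coloring of $F_2(G)$ with $\chi(G)-1$ colors consists of optimal colorings of all the graphs $G-v$ at once, and these must agree: the color that $G-u$ gives to $v$ is the color that $G-v$ gives to $u$. This is a rigid requirement. It fails for complete graphs of odd order, and it fails for the first non-complete vertex-critical graphs one tries, the odd cycles of length at least $5$ and their joins with complete graphs. In fact the conjecture is true in the following range.

\begin{theorem}\label{thm:range}
Let $G$ be a non-complete graph of order $n\ge3$ with $\chi(F_2(G))<\chi(G)$. Then $\chi(G)\ge4$ and $n\ge\chi(G)+3$. Hence the conjecture holds for graphs with $\chi(G)\le3$ or $n\le\chi(G)+2$.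
\end{theorem}

In general, however, it is false.

\begin{theorem}\label{thm:main}
Let $A=\{a_i: i\in\mathbb Z_{17}\}$ and $B=\{b_i:i\in\mathbb Z_{17}\}$ be disjoint sets, and let
\[
S_A=\{\pm1,\pm4,\pm7\},\qquad S_B=\{\pm1,\pm4,\pm6\}
\]
be subsets of $\mathbb Z_{17}$. Let $H$ be the graph on $A\cup B$ whose edges are the pairs $a_ia_j$ with $i-j\in S_A$ and the pairs $b_ib_j$ with $i-j\in S_B$, and let $G_0$ be the complement of $H$. Then $G_0$ is a non-complete graph of order $34$, and
\[
\chi(F_2(G_0))=17<18=\chi(G_0).
\]
\end{theorem}

One counterexample produces infinitely many. The \emph{join} $G_1\vee\dots\vee G_t$ is obtained from disjoint copies of $G_1,\dots,G_t$ by adding all edges between different copies. Different copies cannot share a color, so $\chi(G_1\vee\dots\vee G_t)=\sum_i\chi(G_i)$. For $k\ge2$ let $\mathcal G_k$ be the class of graphs $G$ with $\chi(G)=k$ and $\chi(F_2(G))=k-1$. By Theorem~\ref{thm:bounds} and Proposition~\ref{prop:complete}, the counterexamples to the conjecture are exactly the non-complete members of the classes $\mathcal G_k$.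

\begin{theorem}\label{thm:joins}
Let $k\ge 2$.
\begin{itemize}
\item[(a)] If $t\ge2$ is even and $G_1,\dots,G_t\in\mathcal G_k$, then $G_1\vee\dots\vee G_t\in\mathcal G_{tk}$.
\item[(b)] If $G\in\mathcal G_k$ with $k$ even, and $m\ge k$ is even, then $G\vee K_m\in\mathcal G_{k+m}$.
\end{itemize}
Hence there are counterexamples to the conjecture with chromatic number $18$ and with every even chromatic number at least $36$, and for every even $t\ge2$ there is one with $34t$ vertices and chromatic number $18t$.
\end{theorem}

We do not determine the smallest counterexample, nor whether there is one of odd chromatic number.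

Section~\ref{sec:rows} turns colorings of $F_2(G)$ into decompositions of the complete graph on $V(G)$ and shows how to build them from translates of one base graph. Sections~\ref{sec:G0}, \ref{sec:joins} and~\ref{sec:range} prove Theorems~\ref{thm:main}, \ref{thm:joins} and~\ref{thm:range}.

\section{Rows, color graphs and translates}\label{sec:rows}

We write $uv$ for the $2$-subset $\{u,v\}$, whether or not it is an edge of $G$, and call it a \emph{pair}. The symmetric difference of two pairs has two elements exactly when the pairs share one vertex. So the edges of $F_2(G)$ join $vx$ to $vy$, where $xy\in E(G)$ and $v\notin\{x,y\}$, and a function $f$ on the pairs is a proper coloring of $F_2(G)$ if and only if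
\begin{equation}\label{eq:star}
f(vx)\ne f(vy)\qquad\text{whenever } xy\in E(G)\text{ and } v\notin\{x,y\}.
\end{equation}
We read this condition in two ways.

\emph{By rows.} Regard $f$ as a symmetric array indexed by $V(G)$ with empty diagonal. \emph{Row $v$} is the map $x\mapsto f(vx)$ on $V(G)\setminus\{v\}$. Condition~\eqref{eq:star} says that row $v$ is a proper coloring of $G-v$, for every $v$.

\emph{By colors.} For a color $c$, the \emph{color graph} $M_c$ is the graph on $V(G)$ whose edges are the pairs of color $c$. The color graphs decompose the complete graph on $V(G)$. Call a graph $M$ on $V(G)$ \emph{admissible} for $G$ if, for every vertex $v$, the neighbors of $v$ in $M$ form an independent set of $G$. Condition~\eqref{eq:star} says that every color graph is admissible.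

\begin{proof}[Proof of Theorem~\ref{thm:bounds}]
Let $k=\chi(G)$ and let $\kappa\colon V(G)\to\mathbb Z_k$ be a proper coloring. Put $f(uv)=\kappa(u)+\kappa(v)$. Row $v$ is $\kappa$ shifted by the constant $\kappa(v)$, so it is proper, and $\chi(F_2(G))\le k$. Conversely, row $v$ of any proper coloring of $F_2(G)$ colors $G-v$, so $\chi(F_2(G))\ge\chi(G-v)$ for every $v$; and $\chi(G-v)\ge k-1$, because $v$ can be given a color of its own. If $\chi(F_2(G))<k$, then $\chi(G-v)\le\chi(F_2(G))<k$ for every $v$.
\end{proof}

To save a color we need a decomposition into few admissible graphs. The search becomes small if a cyclic group permutes the color graphs, for then one of them determines all.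

\begin{lemma}\label{lem:base}
Let $\mathbb Z_q$ act on $V(G)$ by automorphisms of $G$, written $v\mapsto v+c$, so that no pair is mapped to itself by a nonzero $c$. Let $M$ be an admissible graph whose edge set contains exactly one pair from each orbit of pairs. Then $\chi(F_2(G))\le q$.
\end{lemma}

\begin{proof}
Let $M_c$ be the image of $M$ under $v\mapsto v+c$. It is admissible, because automorphisms preserve independent sets. A pair $e$ lies in the orbit of exactly one edge $e_0$ of $M$. If $e=e_0+c=e_0+c'$, then $c-c'$ maps $e_0$ to itself, so $c=c'$. Hence $e$ is an edge of exactly one $M_c$, and the $q$ graphs $M_c$ are the color graphs of a coloring that satisfies~\eqref{eq:star}.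
\end{proof}

In our applications $q$ is odd and $V(G)$ consists of copies of $\mathbb Z_q$, on which $\mathbb Z_q$ acts by translation, and at most one fixed point. A pair with vertices in different orbits can be mapped to itself only if both vertices are fixed, and one of them lies in a copy of $\mathbb Z_q$, so $c=0$. If a nonzero $c$ maps a pair $xy$ inside one copy to itself, it exchanges $x$ and $y$, so $2c=0$, which is impossible for odd $q$. So the hypothesis on the action holds. Inside one copy, the orbit of $xy$ is determined by its \emph{difference} $\pm(x-y)$, since the pairs of difference $\pm d$ are the translates of $\{0,d\}$; this gives $(q-1)/2$ orbits.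

The method is already visible for $K_6$. For a complete graph, admissible means being a matching. Take the vertex set $\mathbb Z_5\cup\{\infty\}$ with $\infty$ fixed. There are three orbits of pairs: those containing $\infty$, those of difference $\pm1$, and those of difference $\pm2$. The matching $\{\infty0,\,14,\,23\}$ meets each once, and its translates
\[
\{\infty0,14,23\},\ \{\infty1,20,34\},\ \{\infty2,31,40\},\ \{\infty3,42,01\},\ \{\infty4,03,12\}
\]
color $F_2(K_6)$ with five colors.

\begin{proposition}\label{prop:complete}
If $n\ge2$ is even, then the edge set of $K_n$ is a union of $n-1$ disjoint perfect matchings and $\chi(F_2(K_n))=n-1$. If $n\ge3$ is odd, then $\chi(F_2(K_n))=n$.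
\end{proposition}

\begin{proof}
Let $n$ be even and $q=n-1$. On $\mathbb Z_q\cup\{\infty\}$ let $M$ be the perfect matching formed by $\infty0$ and the pairs $\{i,-i\}$ with $1\le i\le(q-1)/2$. The pair $\{i,-i\}$ has difference $\pm2i$, and since $2$ is invertible modulo $q$, these differences are all distinct; there are $(q-1)/2$ of them, so each orbit is met once. The translates of $M$ are the required matchings, and Lemma~\ref{lem:base} and Theorem~\ref{thm:bounds} give $\chi(F_2(K_n))=n-1$. For odd $n$, a matching has at most $(n-1)/2$ edges, so covering $n(n-1)/2$ pairs takes at least $n$ colors; Theorem~\ref{thm:bounds} gives equality.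
\end{proof}

\section{The graph on 34 vertices}\label{sec:G0}

\subsection{The shape of the construction}

This subsection explains where $G_0$ comes from; the proof in the next two does not depend on it.

After complete graphs, the next graphs to consider are those whose independent sets have at most two vertices, that is, complements of triangle-free graphs $H$. Admissible graphs then have maximum degree at most $2$, and the two neighbors of a vertex of degree $2$ must be adjacent in $H$. Here lies the difficulty: many color graphs with many vertices of degree $2$ demand many edges of $H$, while $H$ must stay triangle-free so that $\chi(G)$ stays large.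

A graph of this kind on $2q$ vertices needs at least $q$ colors. A cheap way to force one more is to let $q$ be odd and let $G$ be a join of two halves $A$ and $B$ of order $q$: each half needs at least $(q+1)/2$ colors, so $\chi(G)\ge q+1$. Suppose that $F_2(G)$ has a $q$-coloring and look at row $v$ with $v\in A$. It uses disjoint sets of colors on $A\setminus\{v\}$ and on $B$, at least $(q-1)/2$ and $(q+1)/2$ of them. These numbers add up to $q$, so $A\setminus\{v\}$ is split into classes of size two, and $B$ into such classes and one singleton. Therefore $v$ has degree $2$ in all color graphs but one, where its only neighbor lies in the other half.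

Now let $A$ and $B$ be copies of $\mathbb Z_q$, let $H$ be invariant under translation, and let the color graphs be the translates of a base graph $M$. Then $M$ has $\binom{2q}{2}/q=2q-1$ edges on $2q$ vertices of degree $1$ or $2$, so it consists of one path and some cycles. Take the path to be the single edge $a_0b_0$. The two neighbors of a vertex on a cycle are adjacent in $H$, hence in the same half, so each cycle lies in $A$, lies in $B$, or alternates. A triangle in $M$ would force a triangle in $H$. A cycle of length $\ell\ge5$ has $\ell$ pairs at distance two, and all must be edges of $H$; a $4$-cycle has only two, its \emph{opposite pairs}, each serving two vertices. So $4$-cycles make the smallest demand on $H$, and we let all cycles be $4$-cycles.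

The edges of $M$ inside $A$ represent the $(q-1)/2$ differences once each and are grouped into $4$-cycles, so $q\equiv1\pmod 8$. The value $q=1$ gives $G=K_2$. The value $q=9$ does not work. Let $S\subseteq\mathbb Z_9$ be the set of differences of edges of $H$ in $A$. Being triangle-free means that no $x,y\in S$ have $x+y\in S$, and the relations $3+3=-3$, $1+1=2$, $2+2=4$, $4+4=-1$ leave at most one difference $\pm d$ in $S$. A $4$-cycle in $A$ then has opposite pairs $a_ia_{i+d}$ and $a_ja_{j+d}$, and its edges $a_ia_j$ and $a_{i+d}a_{j+d}$ lie in one orbit. The next value is $q=17$.

\subsection{The chromatic number of $G_0$}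

Let $A$, $B$, $S_A$, $S_B$, $H$ and $G_0$ be as in Theorem~\ref{thm:main}. The graph $G_0$ is not complete, since $H$ has edges.

\begin{lemma}\label{lem:chi}
The graph $H$ is triangle-free, and $\chi(G_0)=18$.
\end{lemma}

\begin{proof}
Since $H$ has no edge between $A$ and $B$, a triangle lies in one half. A triangle with indices $i,j,l$ gives $x=j-i$ and $y=l-j$ with $x,y,x+y$ all in $S_A$ or all in $S_B$. Multiplication by $4$ is an automorphism of the group $\mathbb Z_{17}$ and sends $\pm1,\pm4,\pm7$ to $\pm4$, $\pm16=\mp1$, $\pm28=\mp6$; thus $S_B=4S_A$, and it suffices to treat $S_A$. With representatives in $\{0,\dots,16\}$ we have $S_A=\{1,4,7,10,13,16\}$, the representatives congruent to $1$ modulo $3$. The integer sum $s\le 32$ of two of them satisfies $s\equiv2$ and $s-17\equiv0\pmod 3$. The representative of $x+y$ is $s$ or $s-17$, so $x+y\notin S_A$.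

An independent set of $G_0$ is a clique of $H$, so it has at most two vertices and lies in one half. Hence the $17$ vertices of $A$ need at least $9$ colors, those of $B$ need $9$ others, and $\chi(G_0)\ge18$. Since $1\in S_A\cap S_B$, the sets $\{a_0\},\{a_1,a_2\},\dots,\{a_{15},a_{16}\}$ and $\{b_0\},\{b_1,b_2\},\dots,\{b_{15},b_{16}\}$ are independent in $G_0$, and there are $18$ of them.
\end{proof}

\subsection{The base graph}

Let $\mathbb Z_{17}$ act by adding $c$ to all indices; this preserves $H$ and $G_0$. There are $33$ orbits of pairs: eight inside $A$ and eight inside $B$, given by the differences $\pm1,\dots,\pm8$, and seventeen of pairs $a_ib_j$, given by the residue $j-i$, which we also call the difference. Let $M$ consist of the edge $a_0b_0$ and the eight $4$-cycles in Table~\ref{tab:M}.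

\begin{table}[ht]
\centering
\begin{tabular}{c|c|c|c}
 & cycle & differences of its edges & opposite pairs (difference)\\
\hline
1 & $a_{14}\,a_{15}\,a_{4}\,a_{16}$ & $\pm1,\pm6,\pm5,\pm2$ & $a_{14}a_{4}\ (\pm7)$,\quad $a_{15}a_{16}\ (\pm1)$\\
2 & $a_{3}\,a_{10}\,a_{7}\,a_{11}$ & $\pm7,\pm3,\pm4,\pm8$ & $a_{3}a_{7}\ (\pm4)$,\quad $a_{10}a_{11}\ (\pm1)$\\
3 & $b_{8}\,b_{12}\,b_{2}\,b_{16}$ & $\pm4,\pm7,\pm3,\pm8$ & $b_{8}b_{2}\ (\pm6)$,\quad $b_{12}b_{16}\ (\pm4)$\\
4 & $b_{6}\,b_{5}\,b_{10}\,b_{4}$ & $\pm1,\pm5,\pm6,\pm2$ & $b_{6}b_{10}\ (\pm4)$,\quad $b_{5}b_{4}\ (\pm1)$\\
5 & $a_{1}\,b_{11}\,a_{2}\,b_{15}$ & $10,9,13,14$ & $a_{1}a_{2}\ (\pm1)$,\quad $b_{11}b_{15}\ (\pm4)$\\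
6 & $a_{5}\,b_{9}\,a_{6}\,b_{13}$ & $4,3,7,8$ & $a_{5}a_{6}\ (\pm1)$,\quad $b_{9}b_{13}\ (\pm4)$\\
7 & $a_{8}\,b_{3}\,a_{9}\,b_{7}$ & $12,11,15,16$ & $a_{8}a_{9}\ (\pm1)$,\quad $b_{3}b_{7}\ (\pm4)$\\
8 & $a_{12}\,b_{14}\,a_{13}\,b_{1}$ & $2,1,5,6$ & $a_{12}a_{13}\ (\pm1)$,\quad $b_{14}b_{1}\ (\pm4)$
\end{tabular}
\caption{The eight $4$-cycles of the base graph $M$. Vertices are listed in cyclic order, and the edge differences in the same order, the closing edge last. Differences are taken modulo $17$; that of $a_ib_j$ is $j-i$.}
\label{tab:M}
\end{table}

The alternating cycles follow one pattern. The cycle with opposite pairs $a_ia_{i+1}$ and $b_jb_{j+4}$ has the differences $u,u+1,u+4,u+5$, where $u=j-i-1$, and the blocks with $u=1,3,9,11$ partition $\{1,\dots,16\}$. In cycles 5 to 8 the value of $u$ is $9,3,11,1$.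

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We verify the hypotheses of Lemma~\ref{lem:base} with $q=17$. The condition on the action was checked after that lemma. Three facts are read from the table.

\emph{The edge $a_0b_0$ and the eight cycles are vertex-disjoint.} Grouped by component, the indices used in $A$ and in $B$ are
\begin{align*}
A&:\quad 0 \mid 14,15,4,16\mid 3,10,7,11\mid 1,2\mid 5,6\mid 8,9\mid 12,13,\\
B&:\quad 0\mid 8,12,2,16\mid 6,5,10,4\mid 11,15\mid 9,13\mid 3,7\mid 14,1,
\end{align*}
and each line lists every element of $\mathbb Z_{17}$ once.

\emph{Each orbit of pairs contains exactly one edge of $M$.} Cycles 1 and 2 give each of $\pm1,\dots,\pm8$ once in $A$, and cycles 3 and 4 give each of them once in $B$. Between the halves, $a_0b_0$ has difference $0$, and cycles 5 to 8 give each of $1,\dots,16$ once.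

\emph{Each opposite pair is an edge of $H$.} The differences in the last column are $\pm1,\pm4,\pm7$ for pairs in $A$ and $\pm1,\pm4,\pm6$ for pairs in $B$, which are the elements of $S_A$ and $S_B$.

By the first fact, a vertex with more than one neighbor in $M$ lies on exactly one $4$-cycle, and its neighbors are an opposite pair of that cycle. By the third fact they are non-adjacent in $G_0$. So $M$ is admissible, and with the second fact Lemma~\ref{lem:base} gives $\chi(F_2(G_0))\le17$. Lemma~\ref{lem:chi} gives $\chi(G_0)=18$, and then Theorem~\ref{thm:bounds} gives $\chi(F_2(G_0))\ge17$.
\end{proof}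

\section{Joins}\label{sec:joins}

By Theorem~\ref{thm:bounds} and the additivity of $\chi$, it suffices in both parts of Theorem~\ref{thm:joins} to color $F_2$ of the join with one color fewer than the sum of the chromatic numbers.

\subsection{An even number of graphs of equal chromatic number}

The budget is $tk-1=(k-1)+(t-1)k$. In row $v$ with $v\in V(G_i)$, the graph $G_i-v$ needs $k-1$ colors and each of the other $t-1$ graphs needs $k$ further colors, so nothing is to spare. We use one palette of $k-1$ colors inside all the $G_i$, and $t-1$ palettes of $k$ colors between them. The palette used between $G_i$ and $G_j$ must differ from the one used between $G_i$ and $G_l$, so assigning palettes is properly coloring the edges of $K_t$ with $t-1$ colors. This is where $t$ has to be even.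

\begin{proof}[Proof of Theorem~\ref{thm:joins}(a)]
Let $I$ be a set of $k-1$ colors, let $f_i$ be a proper coloring of $F_2(G_i)$ with colors in $I$, and let $\kappa_i\colon V(G_i)\to\mathbb Z_k$ be a proper coloring of $G_i$. By Proposition~\ref{prop:complete}, the complete graph on $\{1,\dots,t\}$ has a proper edge coloring $e$ with $t-1$ colors. Put $f=f_i$ on pairs inside $V(G_i)$, and for $x\in V(G_i)$, $y\in V(G_j)$, $i\ne j$, put
\[
f(xy)=\bigl(e(ij),\ \kappa_i(x)+\kappa_j(y)\bigr),
\]
these ordered pairs being regarded as colors outside $I$. The definition is symmetric in $x$ and $y$, and $f$ uses at most $k-1+(t-1)k=tk-1$ colors.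

Let $v\in V(G_i)$ and let $x,y\ne v$ be adjacent in the join. If both lie in $G_i$, then $f(vx)\ne f(vy)$ because $f_i$ satisfies~\eqref{eq:star}. If exactly one lies in $G_i$, then exactly one of the two colors is in $I$. If both lie in the same $G_j$ with $j\ne i$, the second coordinates differ because $\kappa_j(x)\neq\kappa_j(y)$. If they lie in distinct $G_j$ and $G_l$ with $j,l\ne i$, the first coordinates differ because $e(ij)\ne e(il)$.
\end{proof}

\subsection{Joining a complete graph}

Let $W=V(K_m)$, let $f_G$ be a proper coloring of $F_2(G)$ with a palette $I$ of $k-1$ colors, and let $J$ be a set of $m$ new colors. We want to extend $f_G$ using only $I\cup J$, and much of the extension is forced. In row $v\in V(G)$ all of $I$ appears on $G-v$, since $\chi(G-v)\geq k-1$; so the $m$ vertices of $W$ receive the $m$ colors of $J$, once each. Row $w\in W$ needs $k$ colors on $V(G)$ and $m-1$ others on $W\setminus\{w\}$, so it uses all of $I\cup J$; the colors of $I$ do not occur on $V(G)$, so each occurs on one pair $ww'$. Thus each color of $I$ forms a perfect matching of $W$. An extension therefore requires $k-1$ disjoint perfect matchings in $K_m$, that is, $m$ even and $m\ge k$.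

The remaining pairs in $W$ form an $(m-k)$-regular graph $R$ colored from $J$, and each $w$ misses $k$ colors of $J$, which row $w$ must spend on $V(G)$. It is natural to give one to each class of a $k$-coloring of $G$. Each class then defines a map $W\to J$, and this map has to be a bijection. For that, every color of $J$ must be missing at exactly $k$ vertices of $W$: the coloring of $R$ must have classes of equal size.

For $k=2$ and $m=4$, one perfect matching of $K_4$ takes the color in $I$, and $R$ is a $4$-cycle $w_0w_1w_2w_3$. Let $J=\mathbb Z_4$ and give $w_jw_{j+1}$ the color $j$. Then $w_i$ sees $i-1$ and $i$ and misses $i+1$ and $i+2$, and the two bijections are $w_i\mapsto i+1$ and $w_i\mapsto i+2$. The coloring of $R$ with two colors would not do: both unused colors are missing at all four vertices, so the maps would take only two values.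

\begin{lemma}\label{lem:balanced}
If a graph $R$ has a proper edge coloring with colors from a finite set $J$, then it has one in which any two color classes, empty classes included, differ in size by at most $1$.
\end{lemma}

\begin{proof}
Choose a proper edge coloring that minimizes the sum of the squares of the class sizes, and suppose that two classes have sizes $r\ge s+2$. Both are matchings, so each component of their union is a path or a cycle on which the two colors alternate, and the numbers of edges of the two colors on a component differ by at most $1$. Since $r>s$, some component has one more edge of the larger class. Exchanging the two colors on this component keeps the coloring proper and changes the sum of squares by $(r-1)^2+(s+1)^2-r^2-s^2=2(s-r+1)<0$, a contradiction.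
\end{proof}

We also use K\"onig's theorem that the edge set of a $k$-regular bipartite graph is a union of $k$ disjoint perfect matchings.

\begin{proof}[Proof of Theorem~\ref{thm:joins}(b)]
Keep the notation $W$, $f_G$, $I$, $J$. By Proposition~\ref{prop:complete}, the edge set of $K_m$ is a union of $m-1\ge k-1$ disjoint perfect matchings. Give $k-1$ of them the colors of $I$, one color each. The other $m-k$ form an $(m-k)$-regular graph $R$ on $W$, which has a proper edge coloring with $m-k\le |J|$ colors. Color $R$ from $J$ as in Lemma~\ref{lem:balanced}. The average class size is $|E(R)|/m=(m-k)/2$, an integer because $m$ and $k$ are even. Integers that differ by at most $1$ and have an integer average are equal, so every class has $(m-k)/2$ edges.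

Say that $j\in J$ is \emph{missing} at $w\in W$ if no edge of $R$ at $w$ has color $j$. Each class covers $m-k$ vertices, so each $j$ is missing at exactly $k$ vertices. Each $w$ is incident with $m-k$ edges of $R$ of distinct colors, so exactly $k$ colors are missing at $w$. The bipartite graph on $W\cup J$ that joins $w$ to the colors missing at $w$ is therefore $k$-regular, and it splits into $k$ perfect matchings. These are bijections $\mu_1,\dots,\mu_k\colon W\to J$ such that $\mu_1(w),\dots,\mu_k(w)$ are the $k$ distinct colors missing at $w$.

Let $\kappa\colon V(G)\to\{1,\dots,k\}$ be a proper coloring. Put $f=f_G$ on pairs in $V(G)$, let $f$ be the proper edge coloring of $K_m$ just built on pairs in $W$, and put $f(vw)=\mu_{\kappa(v)}(w)$ for $v\in V(G)$ and $w\in W$. This uses at most $k+m-1$ colors.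

Consider row $v\in V(G)$. On $G-v$ it is a row of $f_G$, hence proper, with colors in $I$. On $W$ its colors lie in $J$ and are distinct, because $\mu_{\kappa(v)}$ is injective. So the row is proper.

Consider row $w\in W$. On $W\setminus\{w\}$ its colors are distinct, and each lies in $I$ or is a color of $J$ not missing at $w$. On $V(G)$ its colors are colors of $J$ missing at $w$, so they differ from the former. Adjacent $x,x'\in V(G)$ have $\kappa(x)\ne\kappa(x')$, so $\mu_{\kappa(x)}(w)\ne\mu_{\kappa(x')}(w)$. So this row is proper too.
\end{proof}

The parity of $m$ cannot be dropped from (b): $K_2\in\mathcal G_2$, while $K_2\vee K_m=K_{m+2}\notin\mathcal G_{m+2}$ for odd $m$. The condition $m\ge k$ belongs to the method of extending $f_G$ and is not necessary for every $G$, as $K_4\vee K_2=K_6\in\mathcal G_6$ shows.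

\begin{proof}[Proof of the last assertion of Theorem~\ref{thm:joins}]
By Theorem~\ref{thm:main}, $G_0\in\mathcal G_{18}$. Part (b) gives $G_0\vee K_m\in\mathcal G_{18+m}$ for every even $m\ge18$, and $18+m$ runs through all even numbers from $36$ on. Part (a) shows that the join of $t$ copies of $G_0$, with $t$ even, lies in $\mathcal G_{18t}$; it has $34t$ vertices. All these graphs contain $G_0$ as an induced subgraph, so none is complete.
\end{proof}

\section{Few colors or few vertices}\label{sec:range}

By Theorem~\ref{thm:bounds}, only vertex-critical graphs matter. In the range of Theorem~\ref{thm:range} these can be listed, and every non-complete one is an odd cycle or the join of one with a complete graph. We first exclude such graphs and then prove that the list is complete.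

\subsection{Odd cycles}

Suppose that $F_2(C_5)$ had a $2$-coloring $f$, where $V(C_5)=\mathbb Z_5$ and consecutive elements are adjacent. Each row colors a path on four vertices with two colors, so the colors alternate. Row $0$ colors the path $1,2,3,4$, so $f(01)=f(03)$. Row $3$ colors $4,0,1,2$, so $f(30)=f(32)$. Row $2$ colors $3,4,0,1$, so $f(23)=f(20)$. Hence $f(01)=f(02)$, although $1$ and $2$ are adjacent. The argument survives in longer cycles and in joins, because a join leaves only two colors per row for the cycle.

\begin{lemma}\label{lem:oddcycle}
Let $C$ be a cycle of length $2m+1$ with $m\ge2$, and let $G=C$ or $G=C\vee D$ for some graph $D$. Then $\chi(F_2(G))=\chi(G)$.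
\end{lemma}

\begin{proof}
Let $k=\chi(G)$ and suppose that $f$ is a proper coloring of $F_2(G)$ with $k-1$ colors. Let $v\in V(C)$. Row $v$ uses disjoint sets of colors on $C-v$ and on $D$, and at least $\chi(D)=k-3$ colors on $D$ (if $G=C$, then $k=3$). So it uses at most two colors on the path $C-v$, and they alternate. Let $V(C)=\mathbb Z_{2m+1}$ with consecutive elements adjacent. For each $i$ there are colors $\alpha_i\ne\beta_i$, which may depend on $i$, such that for $1\le j\le 2m$
\[
f(\{i,i+j\})=\begin{cases}\alpha_i,& j \text{ odd},\\ \beta_i,& j\text{ even}.\end{cases}
\]
Now use symmetry. For odd $j\le 2m-1$, the number $2m+1-j$ is even and lies in $[2,2m]$, and $i=(i+j)+(2m+1-j)$ in $\mathbb Z_{2m+1}$. Reading the pair $\{i,i+j\}$ in row $i$ and in row $i+j$ gives $\alpha_i=\beta_{i+j}$. Since $m\ge2$, both $j=1$ and $j=3$ are allowed, so $\beta_{i+1}=\beta_{i+3}$ for all $i$. As $2$ generates $\mathbb Z_{2m+1}$, the sequence $\beta$ is constant. Then $\alpha_i=\beta_{i+1}=\beta_i$, a contradiction. So $\chi(F_2(G))\geq k$, and Theorem~\ref{thm:bounds} gives equality.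
\end{proof}

The hypothesis $m\ge2$ is needed: $C_3\vee K_1=K_4\in\mathcal G_4$.

\subsection{Vertex-critical graphs in the range}

\begin{lemma}\label{lem:smallchi}
A vertex-critical graph with $\chi=2$ is $K_2$, and one with $\chi=3$ is an odd cycle.
\end{lemma}

\begin{proof}
If $\chi(G)=2$, take an edge $xy$; deleting a third vertex would not lower $\chi$, so there is none. If $\chi(G)=3$, then $G$ is not bipartite; let $C$ be a shortest odd cycle. A chord would split $C$ into two shorter cycles, one of them odd, so $C$ has no chord. Deleting a vertex outside $C$ would not lower $\chi$, so $G=C$.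
\end{proof}

For graphs with few vertices compared with $\chi$, we pass to the complement, where a color class becomes a clique, and measure how much a coloring gains over giving each vertex its own color. For a graph $H$ let $\sigma(H)$ be the maximum of $\sum_i(|Q_i|-1)$ over families of vertex-disjoint nonempty cliques $Q_i$ of $H$. Single vertices contribute nothing, and a partition of $n$ vertices into $r$ cliques has sum $n-r$. So if $H$ is the complement of $G$ and $n=|V(G)|$, then $\sigma(H)=n-\chi(G)$. If $G$ is vertex-critical, then $\sigma(H-v)=(n-1)-(\chi(G)-1)=\sigma(H)$ for every $v$. We use K\"onig's min-max theorem: in a bipartite graph, the largest number of disjoint edges equals the smallest number of vertices meeting all edges.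

\begin{lemma}\label{lem:fewvertices}
Let $G$ be a non-complete vertex-critical graph of order $n\le\chi(G)+2$. Then $G=C_5$ or $G=C_5\vee K_{n-5}$.
\end{lemma}

\begin{proof}
Let $H$ be the complement of $G$. It has an edge, so $\sigma(H)\in\{1,2\}$, and $\sigma(H-v)=\sigma(H)$ for all $v$.

Suppose $\sigma(H)=1$. Then $H$ has no triangle and no two disjoint edges, and every $H-v$ has an edge. Let $xy$ be an edge. An edge of $H-x$ meets $xy$, so it is $yz$ with $z\ne x$. An edge of $H-y$ meets both $xy$ and $yz$, so it is $xz$. Now $xyz$ is a triangle, a contradiction.

So $\sigma(H)=2$. Then $H$ contains no $K_4$, no triangle with a disjoint edge, and no three disjoint edges, while every $H-v$ contains a triangle or two disjoint edges.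

Suppose that $H$ has a triangle $T=\{x,y,z\}$. Every edge of $H$ meets $T$, so every edge of $H-x$ meets $\{y,z\}$. A triangle of $H-x$ contains both $y$ and $z$, since otherwise one of its edges avoids them, and its third vertex lies outside $T$. Of two disjoint edges of $H-x$, one contains $y$ and not $z$, and the other contains $z$ and not $y$. In both cases $y$ and $z$ have neighbors outside $T$; deleting $y$ instead of $x$ shows that $x$ has one too. Choose neighbors $x',y',z'\notin T$ of $x,y,z$. If they are distinct, $xx',yy',zz'$ are three disjoint edges. If they coincide, $T\cup\{x'\}$ is a $K_4$. If exactly two coincide, say $y'=z'\neq x'$, the triangle $\{y,z,y'\}$ is disjoint from the edge $xx'$. Each case is excluded, so $H$ is triangle-free, and both $H$ and every $H-v$ have two disjoint edges.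

If $H$ were bipartite, two vertices $u,w$ would meet all its edges; then all edges of $H-u$ would contain $w$, and no two would be disjoint. So $H$ has an odd cycle $C$. Its length is not $3$, and a cycle of length at least $7$ has three disjoint edges, so $C$ is a $5$-cycle. A chord of $C$ would create a triangle. An edge with at most one end on $C$ is disjoint from a path on four vertices of $C$, hence from two disjoint edges of $C$, which is excluded. So $H$ is $C$ together with $n-5$ isolated vertices. The complement of a $5$-cycle is a $5$-cycle, and the lemma follows.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}]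
Let $k=\chi(G)$. By Theorem~\ref{thm:bounds}, $G$ is vertex-critical. We have $k\ne1$, because $F_2(G)$ has a vertex and needs a color. We have $k\ne2$ by Lemma~\ref{lem:smallchi}, because $n\ge3$. If $k=3$, then $G$ is an odd cycle other than $K_3$, contrary to Lemma~\ref{lem:oddcycle}. So $k\ge4$. If $n\le k+2$, then Lemma~\ref{lem:fewvertices} puts $G$ in the form excluded by Lemma~\ref{lem:oddcycle}. So $n\ge k+3$.

Now let $G$ have order $n\ge3$ and $\chi(G)\le3$ or $n\le\chi(G)+2$. If $\chi(F_2(G))<\chi(G)$, then $G=K_n$ by the first part, and $n$ is even by Proposition~\ref{prop:complete}. The converse is part of the same proposition.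
\end{proof}

\begin{remark}
The bound $n\ge\chi(G)+3$ can also be derived from a theorem of Stehl\'{\i}k~\cite{stehlik}, which strengthens a theorem of Gallai: if $F$ is vertex-critical with $\chi(F)=k$ and has connected complement, then for every vertex $x$ the graph $F-x$ has a $(k-1)$-coloring in which every class has at least two vertices. In particular $|V(F)|\ge 2k-1$. Write $G=G_1\vee\dots\vee G_r$, where the complements of the $G_i$ are the components of the complement of $G$, and let $k_i=\chi(G_i)$. Each $G_i$ is vertex-critical, by the additivity of $\chi$. Since $G$ is not complete, some $G_i$ has more than one vertex, and then $k_i\ge2$ by criticality. This $G_i$ is neither $K_2$ nor $K_3$, whose complements are disconnected, nor a longer odd cycle, by Lemma~\ref{lem:oddcycle}; so $k_i\ge4$ by Lemma~\ref{lem:smallchi}. Therefore $n-\chi(G)=\sum_j(|V(G_j)|-k_j)\ge\sum_j(k_j-1)\ge3$.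
\end{remark}

\begin{thebibliography}{9}

\bibitem{tokendigraphs}
Cristina G. Fernandes, Carla N. Lintzmayer, Juan P. Pe\~na, Giovanne Santos, Ana Trujillo-Negrete, Jose Zamora,
\emph{A study on token digraphs},
arXiv:2410.20189 (2024).

\bibitem{stehlik}
M. Stehl\'{\i}k,
Critical graphs with connected complements,
\emph{J. Combin. Theory Ser. B} 89 (2003) 189--194.

\end{thebibliography}
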